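# Linear recurrences with small $p$-adic values near a rational point

## 1. A guess: values that are small near $a$ come from a zero at $a$

Take $U(n)=2^n-1$ and an odd prime $p$. Along $n_j=(p-1)p^j$ Euler's theorem gives $p^{j+1}\mid U(n_j)$, while $n_j\to0$ in the $p$-adic sense. So $U$ becomes $p$-adically small while its argument approaches $0$, and this happens at every odd prime. The explanation is obvious: $U(0)=0$. One is led to guess that this is the only explanation. If, for almost every prime $p$, a linear recurrence becomes $p$-adically small along integers that approach a fixed rational number $a$, then it should vanish at $a$.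

Let us make this precise. Throughout, $\mathbb K$ is a number field with algebraic closure $\overline{\mathbb K}=\overline{\mathbb Q}$.

**Definition (linear recurrence sequence).** A $\mathbb K$-valued linear recurrence sequence (LRS) of order $m$ is a map $U:\mathbb Z\to\mathbb K$ such that for all $n\in\mathbb Z$
$$U(n+m)=a_{m-1}U(n+m-1)+\cdots+a_0U(n),$$
with $a_0,\dots,a_{m-1}\in\mathbb K$ and $a_0\neq0$. It has a unique representation
$$U(n)=\sum_{i=1}^k f_i(n)\lambda_i^n\qquad(n\in\mathbb Z), \tag{1}$$
with distinct $\lambda_i\in\overline{\mathbb K}^\times$ and nonzero $f_i\in\overline{\mathbb K}[X]$. It is called non-degenerate if $\lambda_i/\lambda_j$ is not a root of unity for all $i\ne j$.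

The $\lambda_i$ are among the roots of $X^m-a_{m-1}X^{m-1}-\dots-a_0$, so $k\le m$. The sequence $2^n-1$ is non-degenerate; $2^n+(-2)^n$ is degenerate, since $-1$ is a root of unity.

**Definition (twisted rational zero).** A number $a\in\mathbb Q$ is a twisted rational zero (TRZ) of $U$ if there are a positive integer $d$ with $ad\in\mathbb Z$ and $y_1,\dots,y_k\in\overline{\mathbb K}$ with $y_i^d=\lambda_i^{ad}$ for each $i$, such that $\sum_i f_i(a)y_i=0$. It is trivial if $f_1(a)=\dots=f_k(a)=0$.

So $y_i$ is some value of $\lambda_i^a$ times an arbitrary root of unity, chosen independently for each $i$; the integer $d$ need not be the exact denominator of $a$. For example, $1/2$ is a trivial TRZ of $(2n-1)3^n$. It is a non-trivial TRZ of $4^n-2=1\cdot4^n-2\cdot1^n$, with $y_1=2$, $y_2=1$. And $0$ is a non-trivial TRZ of $1+2^n$, with $d=2$, $y_1=1$, $y_2=-1$.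

A $\mathbb K$-prime is a nonzero prime ideal $\mathfrak p$ of the ring of integers of $\mathbb K$; $\nu_{\mathfrak p}$ is the normalized valuation, with $\nu_{\mathfrak p}(0)=+\infty$. The hypothesis we study is the following.

**Hypothesis (H).** For every $\mathbb K$-prime $\mathfrak p$, with finitely many exceptions, there is a sequence of integers $(n_j)$, depending on $\mathfrak p$, with
$$\nu_{\mathfrak p}(U(n_j))\to+\infty,\qquad \nu_{\mathfrak p}(n_j-a)\to+\infty .$$

The guess now reads: if $U$ is non-degenerate and (H) holds for $a\in\mathbb Q$, then either $a$ is a trivial TRZ of $U$, or $a\in\mathbb Z$ and $U(a)=0$. Whether this is true is a problem from the paper "Twisted rational zeros of linear recurrence sequences" by Yuri Bilu, Florian Luca, Joris Nieuwveld, Joël Ouaknine and James Worrell, arXiv:2401.06537 (2024).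

The clause about trivial TRZs is needed. For $U(n)=(2n-1)3^n$, $a=1/2$ and odd $p$, take $n_j=(p^j+1)/2$: then $2n_j-1=p^j$ and $n_j-\frac12=p^j/2$, so (H) holds although $a\notin\mathbb Z$. Non-degeneracy is needed too: $U(n)=2^n+(-2)^n$ vanishes at every odd $n$, so $n_j=p^j$ shows that (H) holds for $a=0$, although $U(0)=2$.

Now test the guess over $\mathbb Q$ on sequences where it predicts that (H) fails.

* $U(n)=c\lambda^n$ with $c\lambda\ne0$. For almost all $p$ both $c$ and $\lambda$ are $p$-units, so $\nu_p(U(n))=0$ for all $n$. (H) fails, as predicted.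
* $U(n)=1+2^n$, $a=0$, $U(0)=2$. Let $p\equiv7\pmod 8$. Then $2$ is a square modulo $p$, hence so is $2^n$, while $-1$ is not. So $p\nmid 1+2^n$ for all $n$. There are infinitely many such $p$ by Dirichlet's theorem, and (H) fails.
* $U(n)=1+(-4)^n$, $a=0$, $U(0)=2$. Let $p\equiv5\pmod8$ and let $\iota^2\equiv-1\pmod p$. Then $(1+\iota)^4\equiv(2\iota)^2\equiv-4$, so $(-4)^n$ is a fourth power modulo $p$. But $-1$ is a fourth power modulo $p$ only if $(-1)^{(p-1)/4}\equiv 1$, and $(p-1)/4$ is odd. So $p\nmid 1+(-4)^n$ for all $n$, and (H) fails.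
* $U(n)=4^n-2$, $a=1/2$. If $p$ is odd and $p\mid 4^n-2$, then $2\equiv(2^n)^2$ is a square modulo $p$, so $p\equiv\pm1\pmod8$. Hence (H) fails because of the primes $p\equiv\pm3\pmod 8$.

The guess survives all of these. But look at the second and third examples: the primes that obstruct $1+2^n$ and the primes that obstruct $1+(-4)^n$ lie in different classes modulo $8$.

## 2. The product $(1+2^n)(1+(-4)^n)$

**Theorem 1.** The guess is false. Let
$$U(n)=(1+2^n)\bigl(1+(-4)^n\bigr)=1+2^n+(-4)^n+(-8)^n .$$
Over every number field $\mathbb K$, $U$ is a non-degenerate LRS of order $4$ that satisfies (H) for $a=0$, while $0$ is not a trivial TRZ of $U$ and $U(0)=4\ne0$. For any other integer $a$, the sequence $n\mapsto U(n-a)$ is a counterexample at $a$.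

**Step 1: the sequence is admissible.** The roots are $1,2,-4,-8$ with $f_1=\dots=f_4=1$, and the characteristic polynomial is
$$(X-1)(X-2)(X+4)(X+8)=X^4+9X^3-2X^2-72X+64,$$
with nonzero constant term. The ratio of two distinct roots is $\pm2^j$ with $j\ne0$, which is not a root of unity. Since $f_i(0)=1$, $0$ is not a trivial TRZ. (In fact $U$ has no integer zero at all: $1+2^n>0$, and $(-4)^n\ne-1$ for every $n$.)

**Step 2: lifting a congruence to $-1$.** To pass from divisibility by $p$ to divisibility by high powers of $p$, we show that if $p$ is odd and $x\equiv-1\pmod p$, then $x^{p^j}\equiv-1\pmod{p^{j+1}}$. By induction it is enough that $y=-1+p^sz$ with $s\ge1$ implies $y^p\equiv-1\pmod{p^{s+1}}$. Expand: the first term is $(-1)^p=-1$, the second is $p\cdot p^sz$, and the remaining ones are divisible by $p^{2s}$, with $2s\ge s+1$.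

**Step 3: (H) over $\mathbb Q$.** We find the sequence for each odd prime $p$. Let $e$ be the order of $2$ modulo $p$.

If $e$ is even, then $2^{e/2}\equiv-1\pmod p$. Put $n_j=\frac e2p^j$. By Step 2, $1+2^{n_j}\equiv0\pmod{p^{j+1}}$.

If $e$ is odd, then $(-4)^e=-(2^e)^2\equiv-1\pmod p$. Put $n_j=e\,p^j$. By Step 2, $1+(-4)^{n_j}\equiv0\pmod{p^{j+1}}$.

In both cases $p^{j+1}\mid U(n_j)$ and $p^j\mid n_j$. For instance, $p=5$ has $e=4$, and $1+2^2=5$, $1+2^{10}=1025=25\cdot41$; while $p=7$ has $e=3$, and $1+(-4)^3=-63$.

**Step 4: other fields and other integers.** For a $\mathbb K$-prime $\mathfrak p$ above $p$, the restriction of $\nu_{\mathfrak p}$ to $\mathbb Q$ is a positive multiple of $\nu_p$. So the same sequences work over $\mathbb K$, with exceptions at most at the primes above $2$. The shift $n\mapsto U(n-a)$ has the same roots and nonzero constant coefficients, takes the value $U(0)=4$ at $a$, and satisfies (H) at $a$ along $n_j+a$. $\square$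

Every $p$ fails the test for at most one of the two factors, because $-4=(-1)\cdot2^2$: if the order of $2$ is odd, then the sign makes the order of $-4$ even. The rest of the lecture explains that a root of unity such as $-1$ in the group of ratios is exactly what makes this possible, and determines what (H) does imply.

## 3. Limits at one prime and Teichmüller characters

We first see what (H) says at a single prime.

**Notation.** $\mu_N$ is the group of $N$-th roots of unity in $\overline{\mathbb Q}$ and $\mu_\infty=\bigcup_N\mu_N$. Write $a=b/d$ with $d\ge1$ and $\gcd(b,d)=1$. Let $I=\{i: f_i(a)\neq0\}$. Choose $\delta_i\in\overline{\mathbb Q}$ with $\delta_i^d=\lambda_i$, and take $\delta_i=\lambda_i$ if $d=1$. If $I\ne\emptyset$, fix $i_0\in I$ and put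
$$c_i=f_i(a)\delta_i^b\ (i\in I),\qquad \Delta=\langle\delta_i/\delta_j:i,j\in I\rangle,\qquad E_\psi(n)=\sum_{i\in I}c_i\,\psi(\delta_i/\delta_{i_0})^n$$
for homomorphisms $\psi:\Delta\to\mu_\infty$ and $n\in\mathbb Z$. All $c_i$ are nonzero. If $a\in\mathbb Z$, then $d=1$, $b=a$ and, with $\psi=1$ the trivial character,
$$U(a)=\sum_{i\in I}f_i(a)\lambda_i^a=\sum_{i\in I}c_i=E_1(n)\quad\text{for every }n. \tag{2}$$
If $I=\emptyset$, then $a$ is a trivial TRZ, and (H) holds: at a prime above $p\nmid d$ where all $\lambda_i$ are units, choose integers $n_j\equiv a\pmod{p^j}$; then $f_i(n_j)\to f_i(a)=0$ and the $\lambda_i^{n_j}$ are units. (Polynomials are continuous, so no integrality of the $f_i$ is needed.)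

In the example of Section 2 with $a=0$ and $i_0$ the root $1$, we have $\Delta=\langle2,-4,-8\rangle=\langle-1,2\rangle$. If $\psi(-1)=-1$ and $\psi(2)=x$, then $E_\psi(n)=(1+x^n)(1+(-x^2)^n)$.

**Changing the field.** Let $L\supseteq\mathbb K$ be a number field. For a prime $P$ of $L$ above $\mathfrak p$, $\nu_P|_{\mathbb K}$ is a positive multiple of $\nu_{\mathfrak p}$. So a sequence as in (H) exists for $P$ if and only if one exists for $\mathfrak p$. Since finitely many $P$ lie above each $\mathfrak p$, (H) over $\mathbb K$ and (H) over $L$ are equivalent. From now on $L$ is a number field that contains $\mathbb K$, the coefficients of all $f_i$, and all $\delta_i$; we enlarge it when useful.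

**Definition (Teichmüller character).** Let $P$ be a prime of $L$ above $p$ with residue field of size $q$, and let $L_P$ be the completion. Fix an embedding $\overline{\mathbb Q}\to\overline{L_P}$ over $L$. The extended valuation defines a prime $\mathfrak P$ of the ring $\overline{\mathbb Z}$ of algebraic integers above $P$; we write $x\equiv y\pmod{\mathfrak P}$ if $x-y$ has positive valuation. For a $P$-unit $x\in L$, $\omega_P(x)$ is the unique root of unity of order prime to $p$ with $\omega_P(x)\equiv x\pmod{\mathfrak P}$.

We check that this makes sense. If $\rho\neq1$ is a root of unity of order $m$ prime to $p$, then $\prod_{0<s<m}(1-\rho^s)=m$ is a $\mathfrak P$-unit, hence so is $1-\rho$. Therefore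

$$\text{two roots of unity of order prime to }p\text{ that are congruent modulo }\mathfrak P\text{ are equal.}\tag{3}$$

This gives uniqueness. By (3), $\mu_{q-1}$ maps injectively to the roots of $X^{q-1}-1$ in the residue field, so its image is the multiplicative group of the residue field of $P$, which gives existence with $\omega_P(x)\in\mu_{q-1}$. By Hensel's lemma $X^{q-1}-1$ splits in $L_P$, so $\omega_P(x)\in L_P$. By uniqueness $\omega_P$ is multiplicative, and $\omega_P(\rho)=\rho$ for each root of unity $\rho\in L$ of order prime to $p$. The order of $\omega_P(x)$ is the order of $x$ modulo $P$. For example, over $\mathbb Q$, $\omega_7(2)$ is a primitive cube root of unity, and $\omega_5(2)$ is a primitive fourth root of unity. Finally, any prime of a finite extension $F\supseteq L$ above $P$ can be prescribed to be $\mathfrak P\cap F$: embed $F$ in its completion there, embed that in $\overline{L_P}$, and extend to $\overline{\mathbb Q}$.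

**Lemma 1.** Let $I\ne\emptyset$. Let $P$ be a prime of $L$ above $p$ such that $p\nmid d$ and all $\delta_i$ are $P$-units. The sequence required in (H) exists for $P$ if and only if there is $n\in\mathbb Z$, $n\equiv-b\pmod d$, with $E_{\omega_P|_\Delta}(n)=0$.

*Proof.* **Step 1: the part of $\delta_i$ that is continuous in the exponent.** In $L_P$ write $\delta_i=\omega_i\varepsilon_i$ with $\omega_i=\omega_P(\delta_i)$ and $\nu_P(\varepsilon_i-1)\ge1$. We claim that $\varepsilon_i^m\to1$ as the integer $m$ tends to $0$ $p$-adically. If $\varepsilon=1+x$ with $\nu_P(x)\ge1$, the binomial formula gives $\nu_P(\varepsilon^p-1)\ge\min(\nu_P(p)+\nu_P(x),\,p\,\nu_P(x))\ge\nu_P(x)+1$. Hence $\nu_P(\varepsilon^{p^s}-1)\ge s+1$, and the same bound holds for $\varepsilon^m$ when $p^s\mid m$.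

**Step 2: from a sequence to a relation.** Let $(n_j)$ be as in (H). Then $dn_j-b\to0$ $p$-adically. Pass to a subsequence on which $n_j\equiv r\pmod{q-1}$ for a fixed $r$. Since $\omega_i^{q-1}=1$,
$$\lambda_i^{n_j}=\delta_i^b\,\delta_i^{dn_j-b}=\delta_i^b\,\omega_i^{dr-b}\,\varepsilon_i^{dn_j-b}\to\delta_i^b\,\omega_i^{dr-b}, \tag{4}$$
and $f_i(n_j)\to f_i(a)$. So $0=\lim U(n_j)=\sum_{i\in I}f_i(a)\delta_i^b\omega_i^n$ with $n=dr-b\equiv-b\pmod d$. This equals $\omega_{i_0}^nE_{\omega_P|_\Delta}(n)$, so $E_{\omega_P|_\Delta}(n)=0$.

**Step 3: from a relation to a sequence.** Let $E_{\omega_P|_\Delta}(n)=0$ with $n=dr-b$. Since $p\nmid d$, the number $a$ lies in $\mathbb Z_{(p)}$. Since $\gcd(p,q-1)=1$, the Chinese remainder theorem gives integers $n_j$ with $n_j\equiv r\pmod{q-1}$ and $n_j\equiv a\pmod{p^j}$. Then (4) holds again, and $U(n_j)\to\omega_{i_0}^nE_{\omega_P|_\Delta}(n)=0$. $\square$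

Step 2 also shows that one such prime already makes $a$ a TRZ: put $y_i=\delta_i^b\omega_i^n$ and $D=d(q-1)$; then $y_i^D=\lambda_i^{b(q-1)}=\lambda_i^{aD}$ and $\sum_i f_i(a)y_i=0$. What is at stake is to remove the twist by roots of unity.

**The direct attempt, and where it stops.** Let $a\in\mathbb Z$. At each good prime we have $\sum_{i\in I} c_i\,\omega_P(\lambda_i/\lambda_{i_0})^n=0$, and we want $\sum_{i\in I}c_i=0$. Lemma 2 below says that such a relation splits into vanishing blocks in which the ratios of the roots of unity have order dividing a number $N_0$ that depends only on the $c_i$. So choose $P$ such that all $\omega_P(\lambda_i/\lambda_j)$ have order prime to $N_0$. Then the roots of unity in one block are equal, each block gives $\sum_{i\in B}c_i=0$, and $U(a)=0$.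

This works if such a prime $P$ exists. But if $\Delta$ contains a root of unity $\rho\ne1$, then $\omega_P(\rho)=\rho$ for almost all $P$, whatever we choose. In the counterexample $\Delta\ni-1$. We can make $x=\omega_p(2)$ of odd order (take $p\equiv7\pmod8$), but then $\omega_p(-4)=-x^2$ has even order.

The way past this point is to ask for no more than what torsion allows: keep the torsion of $\Delta$ fixed, and show that apart from that $\omega_P|_\Delta$ can be prescribed arbitrarily, up to factors of order prime to a chosen $N$. This leads to an exact criterion.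

## 4. A criterion for (H), and three consequences

**Theorem A.** Let $U$ be an LRS (possibly degenerate) with $I\ne\emptyset$. Then (H) holds if and only if for every homomorphism $\psi:\Delta\to\mu_\infty$ with $\psi|_{\Delta_{\rm tors}}=\mathrm{id}$ there is $n\in\mathbb Z$, $n\equiv-b\pmod d$, with $E_\psi(n)=0$.

**Theorem B.** If $U$ is non-degenerate and (H) holds, then $a$ is a trivial TRZ or $a\in\mathbb Z$.

**Theorem C.** (i) If $U$ is non-degenerate, (H) holds and $\Gamma_U:=\langle\lambda_i/\lambda_j:1\le i,j\le k\rangle$ is torsion-free, then $a$ is a trivial TRZ, or $a\in\mathbb Z$ and $U(a)=0$. (ii) Conversely, let $\Gamma\subset\mathbb K^\times$ be an infinite finitely generated group with nontrivial torsion. Then there is a non-degenerate $\mathbb K$-valued LRS $U$ with $\Gamma_U=\Gamma$ which satisfies (H) for $a=0$, while $U(0)\ne0$ and $0$ is not a trivial TRZ.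

**Theorem D.** If $U$ is non-degenerate, (H) holds and $|I|\le3$, then $a$ is a trivial TRZ, or $a\in\mathbb Z$ and $U(a)=0$. In particular this holds for all $U$ of order $\le3$. By Theorem 1, $3$ cannot be replaced by $4$.

For $U(n)=1+2^n$ and $a=0$, $\Delta=\langle2\rangle$ is torsion-free, $\psi=1$ is allowed, and $E_1(n)=2$: Theorem A says that (H) fails, as we saw by hand. In the counterexample the criterion asks that for every root of unity $x$ some $n$ solves $x^n=-1$ or $(-x^2)^n=-1$. If $x$ has even order $e$, take $n=e/2$; if $e$ is odd, take $n=e$.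

## 5. Vanishing sums: roots of unity of bounded relative order

The lemma of this section bounds the twists in a relation $\sum c_i\xi_i=0$ independently of the relation. The argument is Mann's. We use the textbook fact that for a finite Galois extension $E/\mathbb Q$ and a number field $L$, $[LE:L]=[E:L\cap E]$.

**Lemma 2.** Let $c_i\in\overline{\mathbb Q}^\times$ $(i\in I)$, with $I$ finite. There is $N_0\ge1$ such that whenever $\sum_{i\in I}c_i\xi_i=0$ with $\xi_i\in\mu_\infty$, the set $I$ has a partition into blocks $B$ with $\sum_{i\in B}c_i\xi_i=0$ and $(\xi_i/\xi_j)^{N_0}=1$ for $i,j$ in the same block. Every block has at least two elements.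

*Proof.* The last sentence holds because $c_i\xi_i\neq0$.

**Step 1: a base field with full cyclotomic degrees.** Let $L$ be a number field containing the $c_i$. The field $E_0=L\cap\mathbb Q(\mu_\infty)$ is finite over $\mathbb Q$, so it lies in some $\mathbb Q(\mu_f)$. If $f\mid m$, then $L\cap\mathbb Q(\mu_m)=E_0$, so $[L(\mu_m):L]=[\mathbb Q(\mu_m):E_0]$. Dividing by the same formula for $f$, we get $[L(\mu_m):L(\mu_f)]=[\mathbb Q(\mu_m):\mathbb Q(\mu_f)]$. Replace $L$ by $L(\mu_f)$. With $\varphi$ Euler's function, we now have
$$[L(\mu_m):L]=\varphi(m)/\varphi(f)\qquad\text{whenever } f\mid m. \tag{5}$$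

Put $N_0=f\prod_{p\le|I|}p$, the product over primes. It depends only on the $c_i$ and the choices of $L$ and $f$.

**Step 2: minimal blocks.** Given a relation, partition $I$ into the largest possible number of nonempty blocks with zero sums. Then no block has a proper nonempty vanishing subsum, because its complement in the block would vanish too and the partition could be refined. Fix a block $B$. Multiplying all $\xi_i$, $i\in B$, by one root of unity changes no ratio, so we may assume $\xi_j=1$ for some $j\in B$. Let $Q$ be the least common multiple of $f$ and the orders of the $\xi_i$, $i\in B$. It suffices to show $Q\mid N_0$.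

**Step 3: a prime that divides $Q$ too often leads to a contradiction.** Suppose $Q\nmid N_0$. Then for some prime $p$ the exponent $e=v_p(Q)$ exceeds $v_p(N_0)$. So $e>v_p(f)$; and if $p\le|I|$, then $e\ge v_p(f)+2\ge2$. Thus $e\ge2$ or $p>|I|$. Also $f\mid Q/p$.

Let $\zeta$ be a primitive $p^e$-th root of unity. It generates $\mu_Q/\mu_{Q/p}$, which has order $p$. So $\xi_i=\zeta^{a_i}\eta_i$ with a unique $a_i\in\{0,\dots,p-1\}$ and $\eta_i\in\mu_{Q/p}$; in particular $a_j=0$. Put
$$S_s=\sum_{i\in B,\ a_i=s}c_i\eta_i\in L(\mu_{Q/p}),\qquad\text{so that}\qquad\sum_{s=0}^{p-1}S_s\zeta^s=0 .$$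
Since $L(\mu_{Q/p})(\zeta)=L(\mu_Q)$, by (5) the degree of $\zeta$ over $L(\mu_{Q/p})$ is $\varphi(Q)/\varphi(Q/p)$, which is $p$ if $e\ge2$ and $p-1$ if $e=1$.

If $e\ge2$, then $1,\zeta,\dots,\zeta^{p-1}$ are linearly independent and all $S_s=0$. If $e=1$, the minimal polynomial of $\zeta$ is $1+X+\dots+X^{p-1}$, so all $S_s$ are equal. In this case $p>|I|\ge|B|$, so some residue $s$ is taken by no $a_i$, its $S_s$ is $0$, and again all $S_s=0$.

For each $s$ we have $\sum_{a_i=s}c_i\xi_i=\zeta^sS_s=0$. By minimality of $B$, only one class is nonempty, and it is $s=0$ since it contains $j$. Hence all $\xi_i\in\mu_{Q/p}$, and $f\mid Q/p$. This contradicts the definition of $Q$ as a least common multiple. $\square$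

## 6. Prescribing $\omega_P$ on $\Delta$ by a Frobenius

The next lemma realizes any character that is the identity on torsion, up to factors of order prime to a given $N$.

**Lemma 3.** Let $\Delta\subset\overline{\mathbb Q}^\times$ be finitely generated, $\psi:\Delta\to\mu_\infty$ a homomorphism with $\psi|_{\Delta_{\rm tors}}=\mathrm{id}$, and $N\ge2$ with $\Delta_{\rm tors},\psi(\Delta)\subset\mu_N$. Let $L$ be a number field with $\Delta\subset L^\times$ and $\mu_N\subset L$. Then for infinitely many primes $P$ of $L$ (and suitable $\mathfrak P\mid P$) we have $\omega_P|_\Delta=\psi\theta$, where $\theta:\Delta\to\mu_\infty$ takes values of order prime to $N$.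

For $\Delta=\langle2\rangle$, $L=\mathbb Q$, $N=2$ the lemma says: for infinitely many $p$ the order of $2$ modulo $p$ is odd ($\psi(2)=1$; for instance all $p\equiv7\pmod8$), and for infinitely many $p$ it is twice an odd number ($\psi(2)=-1$; for instance all $p\equiv3\pmod 8$, where $2$ is a non-square and $p-1$ is twice an odd number).

The idea is to pick a large $M$, adjoin $M$-th roots, and ask a Frobenius to act by $\beta\mapsto\psi(\beta^M)\beta$. It also acts by $\beta\mapsto\beta^q$ modulo a prime, so $\psi(\gamma)\equiv\gamma^{(q-1)/M}$ for $\gamma=\beta^M$. The Kummer relations must allow this: if $\gamma=\beta^M$ with $\beta$ already in $L(\mu_M)$, we need $\psi(\gamma)=1$.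

Small $M$ does not do. For $\Delta=\langle4\rangle$, $\psi(4)=-1$, $N=2$, $M=2$, the element $4=2^2$ is already a square in $\mathbb Q$. Nor does $M=4$ do for $\Delta=\langle-1,2\rangle$, $N=2$, $L=\mathbb Q$: here $-4=(1+i)^4$ is a fourth power in $\mathbb Q(\mu_4)$, while $\psi(-4)=\psi(-1)\psi(2)^2=-1$. So $M$ must be chosen with care.

*Proof.* **Step 1: adding $\mu_N$.** We arrange that the group contains $\mu_N$, so that the Frobenius will also control $q$. Put $\Delta'=\Delta\mu_N\subset L^\times$. Since $\Delta\cap\mu_N=\Delta_{\rm tors}$ and $\psi$ is the identity there, $\psi(x\rho)=\psi(x)\rho$ ($x\in\Delta$, $\rho\in\mu_N$) is a well-defined extension of $\psi$ to $\Delta'$. Then $\psi(\Delta')\subset\mu_N$. If $x\rho$ is torsion, so is $x$, hence $x\in\mu_N$; thus $\Delta'_{\rm tors}=\mu_N$.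

**Step 2: the choice of $M$.** We collect the quantities that do not depend on $M$, and then choose $M$ large with respect to them. Let
$$\Delta''=\{x\in L^\times:\ x^j\in\Delta'\text{ for some }j\ge1\}.$$
It lies in the group of $S$-units of $L$, where $S$ is the finite set of primes at which some generator of $\Delta'$ is not a unit. By Dirichlet's $S$-unit theorem $\Delta''$ is finitely generated, and $\Delta''/\Delta'$ is torsion, so $h=[\Delta'':\Delta']$ is finite. Let $w=|\mu_\infty\cap L|$ and write $wh=AB$, where $A$ divides a power of $N$ and $\gcd(B,N)=1$. Let $L_1$ be obtained from $L$ by adjoining all $A$-th roots of elements of $\Delta'$; it is a number field. Put $\mu_{N^\infty}=\bigcup_s\mu_{N^s}$. The field $E_0=L_1\cap\mathbb Q(\mu_{N^\infty})$ is finite over $\mathbb Q$. Choose $M=N^m$ with $m$ so large that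
$$NA\mid M\qquad\text{and}\qquad E_0\subset\mathbb Q(\mu_M).$$

We claim that
$$\text{every root of unity in } L_1(\mu_M) \text{ whose order divides a power of } N \text{ lies in } \mu_M. \tag{6}$$
Let $\kappa$ be such a root of unity. The fields $\mathbb Q(\mu_M)\subset\mathbb Q(\mu_M,\kappa)$ are Galois over $\mathbb Q$, lie in $\mathbb Q(\mu_{N^\infty})$, and contain $E_0$, so both intersect $L_1$ in $E_0$. Hence
$$[\mathbb Q(\mu_M,\kappa):E_0]=[L_1(\mu_M,\kappa):L_1]=[L_1(\mu_M):L_1]=[\mathbb Q(\mu_M):E_0],$$
so $\kappa\in\mathbb Q(\mu_M)$. The roots of unity in $\mathbb Q(\mu_M)$ form $\mu_M$ if $M$ is even and $\mu_{2M}$ if $M$ is odd; in the latter case $N$ and the order of $\kappa$ are odd. So $\kappa\in\mu_M$.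

Put $L'=L(\mu_M)$.

**Step 3: an $M$-th power in $L'$ is almost one in $L$.** This step begins the proof of the claim
$$\text{if }\gamma\in\Delta'\text{ and }\gamma=\beta^M\text{ with }\beta\in L',\text{ then }\psi(\gamma)=1, \tag{7}$$
by descending from $L'$ to $L$. Let $G=\mathrm{Gal}(L'/L)$, an abelian group. Let $\tau\in G$ act on $\mu_M$ by $\rho\mapsto\rho^{\kappa(\tau)}$. Since $(\tau\beta)^M=\gamma$, we have $\tau\beta=\rho_\tau\beta$ with $\rho_\tau\in\mu_M$. Then
$$\tau\sigma\beta=\rho_\sigma^{\kappa(\tau)}\rho_\tau\beta,\qquad \sigma\tau\beta=\rho_\tau^{\kappa(\sigma)}\rho_\sigma\beta,$$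
and $\tau\sigma=\sigma\tau$ gives
$$\rho_\sigma^{\kappa(\tau)-1}=\rho_\tau^{\kappa(\sigma)-1}\qquad(\sigma,\tau\in G). \tag{8}$$
Let $g$ be the greatest common divisor of $M$ and all $\kappa(\tau)-1$. An element $\rho\in\mu_M$ lies in $L$ if and only if $\rho^{\kappa(\tau)-1}=1$ for all $\tau$, that is, $\rho^g=1$. So $\mu_g=\mu_M\cap L$, and $g\mid w$. Write $g\equiv\sum_\tau m_\tau(\kappa(\tau)-1)\pmod M$ and put $\alpha=\prod_\tau\rho_\tau^{m_\tau}\in\mu_M$. By (8),
$$\rho_\sigma^g=\prod_\tau\rho_\sigma^{m_\tau(\kappa(\tau)-1)}=\prod_\tau\rho_\tau^{m_\tau(\kappa(\sigma)-1)}=\alpha^{\kappa(\sigma)-1}=\sigma(\alpha)/\alpha .$$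
Hence $\sigma(\beta^g/\alpha)=\beta^g/\alpha$ for all $\sigma\in G$, so $\beta^g/\alpha\in L^\times$. Moreover $\gamma^g=\beta^{gM}=(\beta^g/\alpha)^M$, as $\alpha^M=1$. Raise this to the power $w/g$: $\gamma^w=\eta^M$ with $\eta\in L^\times$. Since $\eta^M\in\Delta'$, we have $\eta\in\Delta''$ and $\xi:=\eta^h\in\Delta'$, so
$$\gamma^{AB}=\gamma^{wh}=\xi^M,\qquad \xi\in\Delta'. \tag{9}$$

**Step 4: removing the exponent $A$.** We take an $A$-th root in (9) without picking up an unwanted root of unity. By (9) the $A$-th powers of $\gamma^B$ and $\xi^{M/A}$ agree, so $\gamma^B=\xi^{M/A}\tau_0$ with $\tau_0\in\Delta'_{\rm tors}=\mu_N$. Choose $\xi_1\in L_1$ with $\xi_1^A=\xi$. Then $\xi^{M/A}=\xi_1^M$, and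
$$\tau_0=\gamma^B\xi_1^{-M}=z_0^M,\qquad z_0=\beta^B\xi_1^{-1}\in L_1(\mu_M).$$
As $\tau_0$ is a root of unity, so is $z_0$. Write $z_0=z_1z_2$, where $z_1,z_2$ are powers of $z_0$, the order of $z_1$ divides a power of $N$, and the order of $z_2$ is prime to $N$. By (6), $z_1\in\mu_M$, so $\tau_0=z_2^M$ has order prime to $N$. But $\tau_0\in\mu_N$, hence $\tau_0=1$.

Thus $\gamma^B=\xi^{M/A}$. Apply $\psi$: since $N\mid M/A$ and $\psi(\xi)\in\mu_N$, we get $\psi(\gamma)^B=\psi(\xi)^{M/A}=1$. As $\gcd(B,N)=1$ and $\psi(\gamma)\in\mu_N$, we get $\psi(\gamma)=1$. This proves (7).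

**Step 5: the Frobenius.** We now produce the primes. Let $F=L'(\Delta'^{1/M})$, the field generated over $L'$ by all $M$-th roots of elements of $\Delta'$. It is finite and Galois over $L$. By Kummer theory
$$\mathrm{Gal}(F/L')\cong\mathrm{Hom}\bigl(\Delta'/(\Delta'\cap L'^{\times M}),\mu_M\bigr),\qquad \sigma\mapsto\bigl(\beta^M\mapsto\sigma(\beta)/\beta\bigr).$$
By (7), $\psi$ is trivial on $\Delta'\cap L'^{\times M}$, and its values lie in $\mu_N\subset\mu_M$. So there is $\sigma\in\mathrm{Gal}(F/L')$ with
$$\sigma(\beta)/\beta=\psi(\beta^M)\qquad\text{whenever }\beta^M\in\Delta'. \tag{10}$$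
By Chebotarev's theorem there are infinitely many primes $P$ of $L$, unramified in $F$, prime to $N$, at which all elements of $\Delta'$ are units, such that $\sigma$ is the Frobenius of a prime of $F$ above $P$. Choose $\mathfrak P$ above that prime. Let $p$ be the residue characteristic and $q$ the norm of $P$. So $\sigma(x)\equiv x^q\pmod{\mathfrak P}$ for all $\mathfrak P$-integral $x\in F$.

**Step 6: the size of $q$.** We use (10) on roots of unity to find $q$ modulo $MN$. Let $\beta$ be a primitive $MN$-th root of unity. Then $\beta^M\in\mu_N\subset\Delta'$, so $\beta\in F$ and $\sigma(\beta)=\beta\,\psi(\beta^M)=\beta^{1+M}$, since $\psi$ is the identity on $\mu_N$. Also $\sigma(\beta)\equiv\beta^q\pmod{\mathfrak P}$. All orders here are prime to $p$, so $\beta^q=\beta^{1+M}$ by (3). Hence $q\equiv1+M\pmod{MN}$, that is,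
$$q-1=Mu,\qquad u\equiv1\pmod N .$$

**Step 7: comparison of $\omega_P$ and $\psi$.** Let $\gamma=\beta^M\in\Delta$. Then $\beta$ is a $\mathfrak P$-unit, and
$$\psi(\gamma)=\sigma(\beta)/\beta\equiv\beta^{q-1}=\gamma^u\equiv\omega_P(\gamma)^u\pmod{\mathfrak P}.$$
Both ends are roots of unity of order prime to $p$, so $\omega_P(\gamma)^u=\psi(\gamma)$ by (3). Since $u\equiv1\pmod N$, $\psi(\gamma)=\psi(\gamma)^u$. So $\theta=\omega_P\psi^{-1}$ satisfies $\theta^u=1$ on $\Delta$, and $\gcd(u,N)=1$. $\square$

## 7. Proof of Theorem A: combining the three lemmas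

**Step 1: the condition on characters implies (H).** The characters $\omega_P|_\Delta$ are among the $\psi$ to which the condition applies. For all but finitely many primes $P$ of $L$, with residue characteristic $p$, we have $p\nmid d\,|\Delta_{\rm tors}|$ and all $\delta_i$ are $P$-units. Then $\omega_P|_\Delta$ is a homomorphism to $\mu_\infty$ that is the identity on $\Delta_{\rm tors}$. By assumption $E_{\omega_P|_\Delta}(n)=0$ for some $n\equiv-b\pmod d$, and Lemma 1 gives the sequence. So (H) holds over $L$, hence over $\mathbb K$.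

**Step 2: (H) gives a relation for a character close to $\psi$.** Assume (H) and let $\psi$ be given. Let $N_0$ be as in Lemma 2 for $(c_i)_{i\in I}$. Since $\Delta$ is finitely generated, $\Delta_{\rm tors}$ and $\psi(\Delta)$ are finite; choose $N\ge2$ divisible by $N_0$ with $\Delta_{\rm tors},\psi(\Delta)\subset\mu_N$. Enlarge $L$ so that $\mu_N\subset L$; (H) persists. By Lemma 3 there is a prime $P$, outside the exceptional set of (H) and satisfying the assumptions of Lemma 1, with $\omega_P|_\Delta=\psi\theta$ and $\theta$ of order prime to $N$. By Lemma 1 there is $n\equiv-b\pmod d$ with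
$$\sum_{i\in I}c_i\,\omega_P(\delta_i/\delta_{i_0})^n=0. \tag{11}$$

**Step 3: the factor $\theta$ is constant on blocks.** This lets us replace $\omega_P$ by $\psi$. Take the partition of Lemma 2 for (11). For $i,j$ in the same block, $\omega_P(\delta_i/\delta_j)^n\in\mu_{N_0}\subset\mu_N$. Also $\psi(\delta_i/\delta_j)^n\in\mu_N$. So their quotient $\theta(\delta_i/\delta_j)^n$ lies in $\mu_N$; but its order is prime to $N$, so it is $1$. Hence on each block $B$ the numbers $\theta(\delta_i/\delta_{i_0})^n$ have a common value, and $\omega_P(\delta_i/\delta_{i_0})^n$ is $\psi(\delta_i/\delta_{i_0})^n$ times this value. Since $\sum_{i\in B}c_i\,\omega_P(\delta_i/\delta_{i_0})^n=0$, we get $\sum_{i\in B}c_i\,\psi(\delta_i/\delta_{i_0})^n=0$. Summing over the blocks, $E_\psi(n)=0$. $\square$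

## 8. Proof of Theorem B: a character of $\ell$-power order excludes denominators

Suppose $U$ is non-degenerate, (H) holds, $I\ne\emptyset$ and $d>1$. Let $\ell$ be a prime dividing $d$. Since $\Delta$ is finitely generated, $\Delta=\Delta_{\rm tors}\times\Phi$ with $\Phi\cong\mathbb Z^r$; so characters that are the identity on $\Delta_{\rm tors}$ exist.

**Step 1: one term.** If $|I|=1$, then $E_\psi(n)=c_{i_0}\ne0$ for all $\psi$ and $n$, which contradicts Theorem A. So $|I|\ge2$.

**Step 2: a character with large $\ell$-power order on all ratios.** For $i\ne j$ in $I$, $(\delta_i/\delta_j)^d=\lambda_i/\lambda_j$ is not a root of unity, so $\delta_i/\delta_j$ has a nonzero component in $\Phi$. These are finitely many nonzero vectors in $\mathbb Z^r$, so there is a homomorphism $h:\Phi\to\mathbb Z$ that vanishes on none of them. For $s\ge1$ let $\zeta$ be a primitive $\ell^s$-th root of unity; let $\psi$ be the identity on $\Delta_{\rm tors}$ and $\psi(g)=\zeta^{h(g)}$ for $g\in\Phi$. Then $\psi(\delta_i/\delta_j)$ is a fixed torsion element times a root of unity of order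 $\ell^{s-v}$, where $v$ is the exponent of $\ell$ in the value of $h$ (for $s\ge v$). As soon as $s-v$ exceeds the exponent of $\ell$ in $|\Delta_{\rm tors}|$, the order of the product is divisible by $\ell^{s-v}$. So for $s$ large, the order of $\psi(\delta_i/\delta_j)$ is divisible by $\ell^{v_\ell(N_0)+1}$ for all $i\neq j$ in $I$, where $N_0$ is the number of Lemma 2 for $(c_i)$.

**Step 3: contradiction with Lemma 2.** By Theorem A, $E_\psi(n)=0$ for some $n\equiv-b\pmod d$. Since $\ell\mid d$ and $\gcd(b,d)=1$, $\ell\nmid n$. So the order of $\psi(\delta_i/\delta_j)^n$ is still divisible by $\ell^{v_\ell(N_0)+1}$ for all $i\ne j$ in $I$. But Lemma 2, applied to $E_\psi(n)=0$, gives $i\ne j$ in a common block with $\psi(\delta_i/\delta_j)^{nN_0}=1$, so this order divides $N_0$. Contradiction. $\square$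

## 9. Proof of Theorem C: torsion in the group of ratios

**Part (i).** Suppose $a$ is not a trivial TRZ. By Theorem B, $a\in\mathbb Z$, so $d=1$, $\delta_i=\lambda_i$, and $\Delta\subset\Gamma_U$ is torsion-free. The trivial character is therefore allowed in Theorem A, and by (2), $0=E_1(n)=U(a)$.

**Part (ii), Step 1: the sequence.** We generalize $(1+2^n)(1+(-4)^n)$, with $-1$ replaced by a root of unity of prime order $\ell$ and $2$ by any non-torsion element, and add a third factor so that the ratios generate all of $\Gamma$. Since $\Gamma$ has nontrivial torsion, it contains $\zeta$ of prime order $\ell$. Since it is infinite and finitely generated, it contains a non-torsion $\gamma$. Let $g_1,\dots,g_r$ generate $\Gamma$, and put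
$$U(n)=\Bigl(\sum_{i=0}^{\ell-1}\gamma^{in}\Bigr)\Bigl(\sum_{j=0}^{\ell-1}(\zeta\gamma^\ell)^{jn}\Bigr)\Bigl(\sum_{s=0}^rh_s^n\Bigr),\qquad h_0=1,\quad h_s=g_s\gamma^{M_s}\ (1\le s\le r),$$
with integers $M_s$ still to be chosen.

**Part (ii), Step 2: non-degeneracy and $\Gamma_U=\Gamma$.** Expanding the product gives the terms $\bigl(\zeta^j\gamma^{i+\ell j}h_s\bigr)^n$, where $i+\ell j$ takes each of the values $0,\dots,\ell^2-1$ exactly once. Put $M_0=0$, $g_0=1$, and write the torsion-free group $\Gamma/\Gamma_{\rm tors}$ additively. If two such terms, with indices $s$ and $s'$, have the same image there, then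
$$(g_s-g_{s'})+(M_s-M_{s'})\gamma=t\gamma\qquad\text{for some }|t|<\ell^2 .$$
If $s\ne s'$, then for each $t$ at most one value of $M_s-M_{s'}$ satisfies this, because $\gamma\ne0$ in the torsion-free group $\Gamma/\Gamma_{\rm tors}$. So finitely many values of $M_s-M_{s'}$ must be avoided, and we can choose $M_1,\dots,M_r$ one after another. If $s=s'$, then $t=0$, so the values $i+\ell j$ are equal and it is the same term. Hence the $\ell^2(r+1)$ roots are distinct modulo torsion. So $U$ is a non-degenerate LRS with all $f$'s equal to $1$, with roots in $\mathbb K^\times$, and therefore with characteristic polynomial over $\mathbb K$ and values in $\mathbb K$. All roots lie in $\Gamma$, and among them are $1$, $\gamma$ and the $h_s$. So $\Gamma_U$ contains $\gamma$ and $h_s\gamma^{-M_s}=g_s$ for all $s\geq 1$, and $\Gamma_U=\Gamma$. Finally $U(0)=\ell^2(r+1)\ne0$, and $0$ is not a trivial TRZ.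

**Part (ii), Step 3: (H) for $a=0$.** We verify the criterion of Theorem A. Here $d=1$, $b=0$, all $c$'s are $1$, every $n\in\mathbb Z$ is allowed, and $\Delta=\Gamma$; take $i_0$ to be the root $1$. Let $\psi:\Gamma\to\mu_\infty$ be the identity on torsion, and put $x=\psi(\gamma)$. Then $\psi(\zeta)=\zeta$ and
$$E_\psi(n)=\Bigl(\sum_{i=0}^{\ell-1}x^{in}\Bigr)\Bigl(\sum_{j=0}^{\ell-1}(\zeta x^\ell)^{jn}\Bigr)\Bigl(\sum_{s=0}^r\psi(h_s)^n\Bigr).$$
Let $e$ be the order of $x$. If $\ell\mid e$, take $n=e/\ell$: then $x^n$ is a primitive $\ell$-th root of unity, and the first factor is $0$. If $\ell\nmid e$, take $n=e$: then $x^n=1$, so $(\zeta x^\ell)^n=\zeta^e$ is a primitive $\ell$-th root of unity, and the second factor is $0$. So (H) holds. $\square$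

## 10. Proof of Theorem D: three terms and two circles

An LRS of order at most $3$ has $k\le3$, hence $|I|\le3$, so the second sentence of Theorem D follows from the first. For the first, assume that $a$ is not a trivial TRZ, so $|I|\ge1$. By Theorem B, $a\in\mathbb Z$ and $d=1$; so $\delta_i=\lambda_i$, and in Theorem A every $n\in\mathbb Z$ is allowed.

**Step 1: one or two terms.** If $|I|=1$, then $E_\psi(n)=c_{i_0}\ne0$ always, which contradicts Theorem A. If $|I|=2$, then $\Delta$ is generated by one element, of infinite order by non-degeneracy. So $\Delta$ is torsion-free, and $\psi=1$ gives $U(a)=0$ by (2).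

**Step 2: the shape of $\Delta$ for three terms.** Let $I=\{1,2,3\}$, $i_0=1$, and suppose $U(a)=c_1+c_2+c_3\neq0$; we look for a contradiction. If $\Delta$ were torsion-free, Theorem A with $\psi=1$ would give $U(a)=0$. So $\Delta$ has nontrivial torsion. It is generated by $\alpha=\lambda_2/\lambda_1$ and $\beta=\lambda_3/\lambda_1$. If its rank were $2$, the surjection $\mathbb Z^2\to\Delta$ would have a kernel of rank $0$, so $\Delta\cong\mathbb Z^2$ would be torsion-free. By non-degeneracy the rank is at least $1$. So it is $1$. Since a finite group of roots of unity is cyclic, $\Delta=\langle\varepsilon\rangle\times\langle\gamma\rangle$ with $\varepsilon$ of order $t>1$ and $\gamma$ of infinite order.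

**Step 3: at most two characters give a vanishing sum.** Let
$$V=\{\chi\in\mathrm{Hom}(\Delta,\mu_\infty):\ c_1+c_2\chi(\alpha)+c_3\chi(\beta)=0\}.$$
Fix an embedding $\overline{\mathbb Q}\to\mathbb C$. For $\chi\in V$ the point $c_1+c_2\chi(\alpha)=-c_3\chi(\beta)$ lies on the circle with center $c_1$ and radius $|c_2|$, and on the circle with center $0$ and radius $|c_3|$. The centers differ because $c_1\ne0$, so the circles meet in at most two points. Each point determines $\chi(\alpha)$ and $\chi(\beta)$, hence $\chi$. So $|V|\le2$. The trivial character is not in $V$, since $c_1+c_2+c_3\ne0$.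

**Step 4: two members of $V$ of different kinds.** We use Theorem A to exhibit them. For $g\in\mu_\infty$ let $\psi_g$ be the character with $\psi_g(\varepsilon)=\varepsilon$ and $\psi_g(\gamma)=g$. It is the identity on $\Delta_{\rm tors}$. Since $E_{\psi_g}(n)=c_1+c_2\psi_g(\alpha)^n+c_3\psi_g(\beta)^n$, Theorem A says: for every $g$ there is $n$ with $\psi_g^n\in V$.

Take $g=1$. We get $\chi_1\in V$ with $\chi_1(\gamma)=1$. Since $\chi_1\ne1$, $\chi_1(\varepsilon)\neq1$.

Next, let $e\ge1$ satisfy $\chi(\gamma)^e=1$ for all $\chi\in V$, and let $g$ have order $te$. We get $\chi_2=\psi_g^n\in V$ for some $n$. Then $g^{ne}=\chi_2(\gamma)^e=1$, so $te\mid ne$, $t\mid n$, and $\chi_2(\varepsilon)=\varepsilon^n=1$. Since $\chi_2\neq1$, $\chi_2(\gamma)\ne1$.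

So $\chi_1\ne\chi_2$, and by Step 3, $V=\{\chi_1,\chi_2\}$.

**Step 5: a character none of whose powers lies in $V$.** Take $g=\varepsilon$. For every $n$, $\psi_\varepsilon^n(\gamma)=\varepsilon^n=\psi_\varepsilon^n(\varepsilon)$: the values at $\gamma$ and $\varepsilon$ agree. For $\chi_1$ and for $\chi_2$, exactly one of the values at $\gamma$ and $\varepsilon$ equals $1$, so they do not agree. Hence $\psi_\varepsilon^n\notin V$ for all $n$, which contradicts Theorem A. So $U(a)=0$.

That $3$ cannot be replaced by $4$ is Theorem 1, where $|I|=4$ and the order is $4$. $\square$
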